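# Rational motivic sheaves along $v$-covers and arc-covers

## 1. Covers of an algebraically closed point

To every algebraic space $S$ one attaches the stable $\infty$-category $\mathrm{SH}(S)$ of motivic spectra. Its rationalization splits functorially as $\mathrm{SH}(S)_{\mathbf Q}\simeq \mathrm{SH}(S)_{\mathbf Q,+}\times \mathrm{SH}(S)_{\mathbf Q,-}$ (Cisinski–Déglise, *Triangulated categories of mixed motives*, §16.2; cited below as [CD]). The plus part $\mathrm{DM}(S)_{\mathbf Q}:=\mathrm{SH}(S)_{\mathbf Q,+}$ is the category of rational motivic sheaves on $S$. We write $\mathrm{DM}(S)$ for it throughout, and $\mathrm{DM}^*_{\mathbf Q}$ for the presheaf $S\mapsto \mathrm{DM}(S)$ with the pullbacks $f^*$ as transition functors.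

The question is a gluing question. Given a covering map $f:Y\to X$, is a motivic sheaf on $X$ the same thing as a motivic sheaf on $Y$ with gluing data over $Y\times_XY$, $Y\times_XY\times_XY$, and so on?

**Definition (Čech descent).** Let $Y_n$ be the $(n+1)$-fold fibre product of $Y$ over $X$. We say that $\mathrm{DM}^*_{\mathbf Q}$ satisfies Čech descent along $f$ if $\mathrm{DM}(X)\to\lim_{[n]\in\Delta}\mathrm{DM}(Y_n)$ is an equivalence.

For example, if $f$ has a section $s$, then the Čech nerve is a split augmented simplicial object, and Čech descent holds for formal reasons. The inverse functor is $E_\bullet\mapsto s^*E_0$.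

Which maps count as covers is the subject of Section 2. We begin with $X=\mathrm{Spec}\,k$, $k$ algebraically closed, and $Y$ any nonempty qcqs $k$-scheme. We need two standard facts, which come from [CD] and, for qcqs schemes, from Hoyois, *A quadratic refinement of the Grothendieck–Lefschetz–Verdier trace formula*, Appendix C; statements for $\mathrm{SH}$ pass to the direct factor $\mathrm{SH}_{\mathbf Q,+}$. We write $\mathrm{Map}(c,E)$ for the mapping spectrum, so $\pi_q\mathrm{Map}(c,E)=\mathrm{Hom}(c[q],E)$, and $E_T$ for the pullback of $E$ to $T$.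

* (F1) $f^*$ is symmetric monoidal, preserves colimits, and has a right adjoint $f_*$. For $g$ smooth and any $h$, $g^*h_*\simeq h'_*g'^*$. $\mathbf A^1$-invariance holds.
* (F4) For $S$ qcqs, $\mathrm{DM}(S)$ is compactly generated with compact unit, and pullbacks preserve compact objects. If $S=\lim S_\alpha$ (cofiltered, affine transition maps, all qcqs), every member of a suitable set of compact generators of $\mathrm{DM}(S)$ is pulled back from a compact object on some $S_\alpha$. For $c$ compact and $E$ arbitrary on $S_{\alpha_0}$, $\mathrm{Map}_S(c_S,E_S)=\operatorname{colim}_{\alpha\to\alpha_0}\mathrm{Map}_{S_\alpha}(c,E)$. This is called continuity.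

**Totalizations as limits over cubes.** For a cosimplicial object $A^\bullet$ put $\mathrm{Tot}_nA=\lim_{\Delta_{\le n}}A$. Then $\lim_\Delta A=\lim_n\mathrm{Tot}_nA$, since $\Delta=\bigcup\Delta_{\le n}$. Write $[n]=\{0,\dots,n\}$. We claim
$$\mathrm{Tot}_nA\simeq\lim_{\emptyset\ne J\subset[n]}A^{|J|-1},\tag{1}$$
a limit over a finite poset. By the cofinality criterion we must show, for each $m\le n$, that the poset of pairs $(J,a)$ with $\emptyset\neq J\subset[n]$ and $a:J\to[m]$ weakly increasing is weakly contractible. It is the face poset of a simplicial complex $Q_{n,m}$ with vertex set $[n]\times[m]$: a simplex is the graph of such an $a$. If $m=0$, this is a full simplex. Let $m\ge1$, so $n\geq 1$. The simplices that avoid the column $\{n\}\times[m]$ form $Q_{n-1,m}$. No simplex contains two vertices of that column, and the simplices through $(n,a)$ form the cone with apex $(n,a)$ over $Q_{n-1,a}$. So $Q_{n,m}$ arises from $Q_{n-1,m}$ by attaching cones over $Q_{n-1,a}$ for $a=0,\dots,m$. Attaching the cone for $a=m$ gives a cone over everything, which is contractible. For $a<m$ we have $a\le n-1$,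 so $Q_{n-1,a}$ is contractible by induction on $n$, and attaching a cone over it does not change the homotopy type. This proves (1).

**Lemma 1 (split covers).** Let $\Phi$ be a contravariant functor from qcqs $X$-schemes to a stable $\infty$-category, $f:Y\to X$ a map of qcqs schemes, and $T_n=\mathrm{fib}\bigl(\Phi(X)\to\mathrm{Tot}_n\Phi(Y_\bullet)\bigr)$. If $f$ has a section, then the transition map $T_{n+1}\to T_n$ is zero for every $n\ge0$.

*Proof.* For a finite set $J$ let $Y_J$ be the fibre product over $X$ of copies of $Y$ indexed by $J$, with $Y_\emptyset=X$. By (1), $T_n$ is the total fibre of the cube $J\mapsto\Phi(Y_J)$, $J\subset[n]$. The total fibre of a cube is the fibre of the map between the total fibres of two opposite faces. This gives a fibre sequence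
$$T_{n+1}\to T_n\to T'_n,\qquad T'_n=\text{total fibre of } J\mapsto\Phi(Y_{J\cup\{n+1\}}),\ J\subset[n],$$
whose first map is the transition map. The second map comes from the projections $Y_{J\cup\{n+1\}}=Y_J\times_XY\to Y_J$. A section $s$ of $f$ gives sections $\mathrm{id}\times s$ of these projections, natural in $J$. Applying $\Phi$, we obtain a map $T_n'\to T_n$ with $T_n\to T'_n\to T_n$ the identity. So $T_{n+1}\to T_n$ equals the composite $T_{n+1}\to T_n\to T'_n\to T_n$, which is zero. $\square$

**Proposition 2.** Let $k$ be an algebraically closed field and $f:Y\to X=\mathrm{Spec}\,k$ a nonempty qcqs $k$-scheme. Let $c\in\mathrm{DM}(X)$ be compact and $M\in \mathrm{DM}(X)$ arbitrary.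

(a) An element of $\pi_*\mathrm{Map}(c,M)$ that becomes zero on $Y$ is zero. In particular $f^*M=0$ implies $M=0$.

(b) The functor $\mathrm{DM}(X)\to\lim_\Delta\mathrm{DM}(Y_n)$ is fully faithful.

*Proof.* Write $Y=\lim Y_i$, cofiltered with affine transition maps, $Y_i$ of finite presentation over $k$ (Stacks, Tag 09MV). Each $Y_i$ is nonempty, since it receives a map from $Y$. By the Nullstellensatz $Y_i\to X$ has a section.

(a) By continuity $\mathrm{Map}(c_Y,M_Y)=\operatorname{colim}_i\mathrm{Map}(c_{Y_i},M_{Y_i})$, so an element $x$ that dies on $Y$ dies on some $Y_i$. Pull back along a section of $Y_i\to X$ to get $x=0$. If $f^*M=0$, then every such $x$ dies on $Y$, so $\mathrm{Map}(c,M)=0$ for all compact $c$, and $M=0$ by compact generation.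

(b) Take $\Phi(W)=\mathrm{Map}(c_W,M_W)$. Let $T_n$ be as in Lemma 1 for $Y$, and $T_n^{(i)}$ the analogue for $Y_i$. For each finite $J$ we have $Y_J=\lim_i(Y_i)_J$, so continuity gives $\Phi(Y_J)=\operatorname{colim}_i\Phi((Y_i)_J)$. Filtered colimits of spectra commute with finite limits, so $T_n=\operatorname{colim}_iT_n^{(i)}$. By Lemma 1 the maps $T_{n+1}^{(i)}\to T_n^{(i)}$ are zero, so $T_{n+1}\to T_n$ is zero on homotopy groups. By the Milnor sequence $\lim_nT_n=0$. Hence $\mathrm{Map}(c,M)\simeq\lim_\Delta\mathrm{Map}(c_{Y_n},M_{Y_n})$. Both sides turn colimits in $c$ into limits, since pullbacks preserve colimits. So the statement holds for all $c$. $\square$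

What changes for general $X$? The proof used the base only through the sections of the $Y_i\to X$. Over a general base there is no section, only sections locally, after some further cover of $X$. So a class that dies on $Y$ is *locally* zero, and we must ask whether it is zero. The $Y_i$ do satisfy descent, so the first thing to try is to pass to the limit over $i$. Different classes die at different stages $i$, however, and nothing so far bounds the stage. Sections 3 and 4 show that this is a real obstruction. Sections 5 to 10 show that it disappears when $X$ has finite dimension.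

## 2. Three classes of covers, and the statements

An extension of valuation rings $V\hookrightarrow W$ means an injective local homomorphism of valuation rings.

**Definition (covers).** Let $f:Y\to X$ be a quasi-compact morphism of algebraic spaces.

(i) $f$ is a $v$-cover if for every $\mathrm{Spec}\,V\to X$ with $V$ a valuation ring there are an extension of valuation rings $V\hookrightarrow W$ and a lift $\mathrm{Spec}\,W\to Y$ of the composite $\mathrm{Spec}\,W\to\mathrm{Spec}\,V\to X$.

(ii) $f$ is an arc-cover if the same holds with all valuation rings ($V$ and $W$) of rank $\le1$.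

(iii) An $h$-cover is a $v$-cover of finite presentation.

A finite Zariski cover by quasi-compact opens of a qcqs scheme is an example of all three: $\mathrm{Spec}\,V$ is local, so it maps into one of the opens. All three classes are stable under base change and composition. If a $v$-cover (or arc-cover) factors as $Y\to Y'\to X$ with $Y'\to X$ quasi-compact, then $Y'\to X$ is a $v$-cover (or arc-cover).

**Example (an arc-cover that is not a $v$-cover).** Let $V$ have rank $2$, with primes $0\subsetneq\mathfrak p\subsetneq\mathfrak m$, and consider $\mathrm{Spec}\,V_{\mathfrak p}\sqcup\mathrm{Spec}\,V/\mathfrak p\to\mathrm{Spec}\,V$. Let $V\to W$ be a ring map with $W$ a valuation ring of rank $\le1$, and let $\mathfrak q_\eta\subset\mathfrak q_s$ be the preimages of $0$ and of the maximal ideal. If $\mathfrak q_s\subset\mathfrak p$, the map factors through $V_{\mathfrak p}$. If $\mathfrak q_\eta\supset\mathfrak p$, it factors through $V/\mathfrak p$. Otherwise $\mathfrak q_\eta=0$ and $\mathfrak q_s=\mathfrak m$. Then $W\cap\mathrm{Frac}\,V$ dominates $V$, hence equals $V$, and the value group of $V$ embeds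 in one of rank $\le1$, a contradiction. So this is an arc-cover. It is not a $v$-cover: for the identity of $\mathrm{Spec}\,V$ and an extension $V\hookrightarrow W$, a lift through $V/\mathfrak p$ contradicts injectivity, and a lift through $V_{\mathfrak p}$ makes elements of $\mathfrak m\setminus\mathfrak p$ units in $W$, which contradicts locality.

**Lemma 3.** An integral surjective morphism $f:Y\to X$ of schemes is a $v$-cover and an arc-cover.

*Proof.* Such an $f$ is affine, hence quasi-compact. Let $\mathrm{Spec}\,V\to X$ be given and $K=\mathrm{Frac}\,V$. The scheme $Y\times_X\mathrm{Spec}\,K$ is nonempty and integral over $K$, so it has a point with residue field $L$ algebraic over $K$. Choose a valuation ring $W$ of $L$ dominating $V$. The value group of $W$ modulo that of $V$ is torsion, so $V$ and $W$ have the same rank. To lift $\mathrm{Spec}\,W$, replace $X$ by an affine open neighborhood of the image of the closed point of $\mathrm{Spec}\,V$. All of $\mathrm{Spec}\,V$ maps into it, and $Y$ becomes affine. The elements of $\mathcal O(Y)$ map to elements of $L$ integral over $V$, and these lie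 in the integrally closed ring $W$. So $\mathrm{Spec}\,L\to Y$ extends to $\mathrm{Spec}\,W\to Y$. $\square$

**Definition (descent).** $\mathrm{DM}^*_{\mathbf Q}$ satisfies $v$-descent (resp. arc-descent, $h$-descent) if it satisfies Nisnevich descent and Čech descent along every $v$-cover (resp. arc-cover, $h$-cover) of algebraic spaces.

We may use that $\mathrm{DM}^*_{\mathbf Q}$ satisfies Nisnevich descent and $h$-descent. The question, from Adeel A. Khan, "Descendability and descent in topological weaves", arXiv:2607.07137 (2026), is whether it satisfies $v$-descent, or arc-descent. Both answers are no.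

**Theorem A.** Let $k$ be any field. There are affine $k$-schemes $X,Y$, an integral surjective $k$-morphism $f:Y\to X$ which is both a $v$-cover and an arc-cover, and an object $0\ne M\in\mathrm{DM}(X)_{\mathbf Q}$ with $f^*M=0$. Consequently $\mathrm{DM}(X)_{\mathbf Q}\to\lim_\Delta\mathrm{DM}(Y_n)_{\mathbf Q}$ is neither conservative nor faithful. So $\mathrm{DM}^*_{\mathbf Q}$ satisfies neither $v$-descent nor arc-descent, even restricted to algebraic spaces over any fixed nonempty algebraic space $S$.

The last clause follows by taking $k$ with a map $\mathrm{Spec}\,k\to S$. On the positive side, recall that the valuative dimension of a domain $A$ is the supremum of the ranks of the valuation rings between $A$ and $\mathrm{Frac}\,A$, and that of a scheme is the supremum over its integral closed subschemes, computed on affine opens. For instance a valuation ring of rank $r$ has valuative dimension $r$, since the valuation rings between it and its fraction field are its localizations, and its quotients by primes are valuation rings of rank at most $r$. For noetherian schemes valuative dimension equals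 Krull dimension.

**Theorem B.** Let $X$ be a qcqs scheme of finite valuative dimension $d$ (e.g. noetherian of Krull dimension $d$), $f:Y\to X$ a $v$-cover with $Y$ a qcqs scheme, and $X_1\to X$ any qcqs $X$-scheme. Then $\mathrm{DM}^*_{\mathbf Q}$ satisfies Čech descent along $f_1:Y_1:=Y\times_XX_1\to X_1$.

**Corollary C.** If $X$ is a noetherian scheme of finite Krull dimension and $f:Y\to X$ is an arc-cover with $Y$ a qcqs scheme, then $\mathrm{DM}^*_{\mathbf Q}$ satisfies Čech descent along $f$ and all its base changes to qcqs $X$-schemes.

The remaining standard facts, with the same sources as before, are these.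

* (F2) For a finitely presented closed immersion $i$ with open complement $j$, the pair $(i^*,j^*)$ is jointly conservative, $i^*i_*=\mathrm{id}$ and $j^*i_*=0$.
* (F3) $g^*p_*\simeq p'_*g'^*$ for $p$ proper of finite presentation.
* (F5) $\mathrm{Hom}_{\mathrm{DM}(k)}(\mathbf 1,\mathbf 1)=\mathrm{Gr}^0_\gamma K_0(k)_{\mathbf Q}=\mathbf Q\neq0$ ([CD], Cor. 14.2.14, Thm. 16.2.13).

## 3. A class on a nodal curve that dies on the normalization

We want the simplest class that is nonzero on $X$ and zero on a cover. The picture is a line with two points glued together: the loop so created carries a class of degree $1$, and the loop disappears on the line.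

**Step 1: the curve.** Let $k$ be any field, $x=t(t-1)\in k[t]$ and
$$R=\{g\in k[t]:g(0)=g(1)\}=k\oplus x\,k[t].$$
Since $t^2=t+x$, we have $k[t]=k[x]\oplus k[x]t$. Hence $R=k[x]\oplus k[x]\cdot xt$ is of finite type over $k$, and $k[t]=R+Rt$ is finite over $R$. Let $C=\mathrm{Spec}\,R$, let $\nu:\mathbf A^1\to C$ be the resulting finite map, and let $i:\mathrm{Spec}\,k\to C$ be the closed point with ideal $I=x\,k[t]\subset R$.

The ideal $I$ is generated by $x$ and $xt$, and $(xt)^2=x^2(t+x)=x(xt+x^2)\in xR$, so $\sqrt{(x)}=I$. The open complement of $i$ is therefore $\{x\ne0\}$. There $\nu$ is an isomorphism, because $t=xt/x\in R[1/x]$. Finally $I\,k[t]=x\,k[t]$, so $\nu^{-1}(i)=\mathrm{Spec}\,k[t]/(t(t-1))=\{0,1\}$.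

For a $k$-scheme $S$ of finite type, base change gives $\nu:\mathbf A^1_S\to C_S$, $i:S\to C_S$, $\pi:C_S\to S$, and $D=\nu^{-1}(S)=S\sqcup S$ with fold map $\sigma:D\to S$ and $g=i\sigma:D\to C_S$.

**Step 2: a fibre sequence.** The purpose is to compute on $C_S$ from $\mathbf A^1_S$, $S$ and $D$. There is a fibre sequence on $C_S$
$$\mathbf 1\to\nu_*\mathbf 1\oplus i_*\mathbf 1\xrightarrow{\ -\ }g_*\mathbf 1\xrightarrow{\ \partial\ }\mathbf 1[1],\tag{2}$$
where the middle map is the difference of the units. Equivalently, the commutative square of units with corners $\mathbf 1,\nu_*\mathbf 1,i_*\mathbf 1,g_*\mathbf 1$ is cartesian. We check this with (F2). On the complement of $i(S)$ the map $\nu$ is an isomorphism and $i_*\mathbf 1$, $g_*\mathbf 1=i_*\sigma_*\mathbf 1$ vanish, so the square is cartesian there. After $i^*$, (F3) turns (2) into $\mathbf 1\to\sigma_*\mathbf 1\oplus\mathbf 1\to\sigma_*\mathbf 1$ with identity component $\sigma_*\mathbf 1\to\sigma_*\mathbf 1$, which is a fibre sequence. By (F3) again, (2) is compatible with base change in $S$.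

**Step 3: the class.** Let $u:\mathbf 1\to g_*\mathbf 1$ be adjoint to $\epsilon=(0,1)\in\mathrm{End}(\mathbf 1_D)=\mathrm{End}(\mathbf 1_S)^2$, and put
$$e=\partial\circ u:\mathbf 1\to\mathbf 1[1].$$
The class $e$ on $C_S$ is the pullback of the class $e$ on $C$. Write $H^m(T)=\mathrm{Hom}_{\mathrm{DM}(T)}(\mathbf 1,\mathbf 1[m])$.

**Lemma 4.** (a) $\nu^*e=0$. (b) The map $H^m(S)\to H^{m+1}(C_S)$, $a\mapsto e[m]\circ\pi^*a$, is injective.

*Proof.* (a) The adjoint of $\nu^*e$ is $e$ followed by the unit $\mathbf 1[1]\to\nu_*\mathbf 1[1]$, that is, $\mathbf 1\xrightarrow{u}g_*\mathbf 1\xrightarrow{\partial}\mathbf 1[1]\to\nu_*\mathbf 1[1]$. The last two maps are consecutive in (2), up to projecting to a summand, so the composite is zero.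

(b) We have $e[m]\circ\pi^*a=\partial[m]\circ(u[m]\circ\pi^*a)$. Since $\pi g=\sigma$, the map $u[m]\circ\pi^*a:\mathbf 1\to g_*\mathbf 1[m]$ is adjoint to $\epsilon[m]\circ\sigma^*a=(0,a)\in H^m(D)=H^m(S)^2$. Suppose that $\partial[m]$ kills it. By (2) there are $b\in H^m(\mathbf A^1_S)$ and $c\in H^m(S)$ with $b|_D-\sigma^*c=(0,a)$. By $\mathbf A^1$-invariance $b$ is pulled back from some $b'\in H^m(S)$, so $b|_D=(b',b')$. Thus $(b'-c,b'-c)=(0,a)$, and $a=0$. $\square$

With $S=\mathrm{Spec}\,k$, $m=0$, $a=\mathrm{id}$, part (b) and (F5) say $e\neq0$ in $H^1(C)$. So Proposition 2(a) already fails for the $h$-cover $\nu$: a class may die on a cover without being zero. This does not contradict $h$-descent. The composite $e[1]\circ e$ may vanish, and for one curve nothing has gone wrong with objects yet.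

## 4. Infinitely many nodes: proof of Theorem A

One class that dies locally is harmless. The remedy is to take infinitely many independent ones and compose them, so that the composite never becomes zero on $X$.

**Step 1: the cover.** Let $X=\prod_{n\ge1}C=\mathrm{Spec}\,R^{\otimes\infty}$ and $Y=\prod_{n\ge1}\mathbf A^1=\mathrm{Spec}\,k[t_1,t_2,\dots]$, products over $k$, and $f=\prod\nu$. The ring map is injective, being a filtered colimit of tensor products of injections over a field, and integral, since $t_n$ is integral over the $n$-th copy of $R$. So $f$ is integral and surjective. By Lemma 3 it is a $v$-cover and an arc-cover.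

**Step 2: the object.** Let $p_n:X\to C$ be the $n$-th projection, $e_n=p_n^*e:\mathbf 1_X\to\mathbf 1_X[1]$, and
$$M=\operatorname{colim}\bigl(\mathbf 1\xrightarrow{e_1}\mathbf 1[1]\xrightarrow{e_2[1]}\mathbf 1[2]\xrightarrow{e_3[2]}\cdots\bigr)\in\mathrm{DM}(X).$$

**Step 3: $M\ne0$.** Since $\mathbf 1_X$ is compact, $\mathrm{Hom}(\mathbf 1,M)=\operatorname{colim}_nH^n(X)$, and the class of $\mathrm{id}_{\mathbf 1}$ at stage $0$ has image $\varepsilon_n=e_n[n-1]\circ\cdots\circ e_1$ at stage $n$. It is enough to show that all $\varepsilon_n\ne0$. Now $\varepsilon_n$ is the pullback of the analogous $\varepsilon'_n\in H^n(C^n)$. View $C^n$ as $C_S$ with $S=C^{n-1}$ the product of the first $n-1$ factors. Then $\varepsilon'_n=e[n-1]\circ\pi^*\varepsilon'_{n-1}$, so $\varepsilon'_{n-1}\ne0$ implies $\varepsilon'_n\neq0$ by Lemma 4(b). The induction starts with $\varepsilon'_0=\mathrm{id}\ne0$ in $H^0(k)$, by (F5). The projection $X\to C^n$ has a section (put the $k$-point $i$ in the remaining coordinates), so $H^n(C^n)\to H^n(X)$ is injective and $\varepsilon_n\ne0$.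

**Step 4: $f^*M=0$.** The functor $f^*$ preserves colimits. Since $p_n\circ f$ factors through $\nu$, the map $f^*e_n$ is pulled back from $\nu^*e=0$ along $Y\to\mathbf A^1$. A sequential colimit of zero maps is $0$.

**Step 5: failure of descent.** Every $Y_n\to X$ factors through $f$, so $M$ goes to $0$ in $\lim_\Delta\mathrm{DM}(Y_n)$ although $M\neq0$, and $\mathrm{id}_M\ne0$ goes to $0$. The functor is neither conservative nor faithful. Since $f$ is both a $v$-cover and an arc-cover, both kinds of descent fail. This proves Theorem A. $\blacksquare$

One sees here where passing to the limit breaks down. Put $Y^{(i)}=(\mathbf A^1)^i\times\prod_{n>i}C$. Then $Y=\lim Y^{(i)}$, and each $Y^{(i)}\to X$ is finite, finitely presented and surjective, hence an $h$-cover. By $h$-descent $M|_{Y^{(i)}}\ne0$ for every $i$, yet $M|_Y=0$: only the first $i$ transition maps of the colimit are known to have died at stage $i$.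

## 5. The bound $d+1$ and further input

In Theorem A we composed infinitely many maps, each locally zero. If $X$ has dimension $d$, we will show that $d+1$ such maps compose to zero. The reason is that a locally zero map raises a filtration of length $d+1$, the filtration by cohomological degree for the cdh topology. The dimension bound comes from the following.

* (E) [Elmanto–Hoyois–Iwasa–Kelly, *Cdh descent, cdarc descent, and Milnor excision*, Math. Ann. 2021, §2.4] If $X$ is qcqs of valuative dimension $\le d$, the cdh $\infty$-topos of the category $\mathrm{Sch}^{fp}_X$ of finitely presented $X$-schemes has homotopy dimension $\le d$. For noetherian $X$, valuative dimension equals Krull dimension. A presheaf is a cdh sheaf if and only if it sends $\emptyset$ to $*$ and sends Nisnevich squares and (finitely presented) abstract blow-up squares to cartesian squares.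
* (R) [A. Robinson] The theory of algebraically closed nontrivially valued fields is model complete.

Recall that an abstract blow-up square over $T$ is given by a finitely presented closed $T_0\subset T$ and a proper finitely presented $p:T'\to T$ that is an isomorphism over $T\setminus T_0$. For example $\nu:\mathbf A^1\to C$ and the node $i$ form one, and $\{\nu,i\}$ is a cdh cover. A Nisnevich square is given by an open $U\subset T$ and an étale $E\to T$ that is an isomorphism over the reduced closed complement of $U$.

The plan is as follows. The stalks of the cdh topology are henselian valuation rings (Section 6). After a finite extension of such a ring, the pro-object $(Y_i)$ acquires a section at each finite stage. Rational coefficients let us undo the finite extension (Section 7). For this we need presheaves that are cdh sheaves and commute with limits of schemes (Section 8). Then Section 9 proves the bound, and Section 10 deduces Theorem B.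

## 6. Sections over valuation rings, and the points of the cdh topos

**Lemma 5.** Let $V$ be a valuation ring with algebraically closed fraction field $K$. Every finitely presented $v$-cover $T\to\mathrm{Spec}\,V$, $T$ a scheme, has a section.

*Proof.* If $V=K$, then $T\neq\emptyset$ and the Nullstellensatz applies. Let $V\ne K$. By definition there are an extension $V\hookrightarrow W$ and a $V$-morphism $\mathrm{Spec}\,W\to T$. It lands in an affine open $T_0\subset T$. Replacing $W$ by a valuation ring dominating it in an algebraic closure, we may assume that $L=\mathrm{Frac}\,W$ is algebraically closed. We have $W\cap K=V$: if $a\in W\cap K$ is not in $V$, then $a^{-1}\in\mathfrak m_V\subset\mathfrak m_W$, which contradicts $a\in W$. In particular $W\ne L$. So $(K,V)\subset(L,W)$ is an extension of models of the theory in (R), hence an elementary one. Write $T_0=\mathrm{Spec}\,V[x_1,\dots,x_r]/(f_1,\dots,f_s)$. The sentence "there are $x_1,\dots,x_r$ in the valuation ring with all $f_j(x)=0$" has parameters in $V$ and holds in $(L,W)$. So it holds in $(K,V)$, and $T_0\to\mathrm{Spec}\,V$ has a section.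 $\square$

**Lemma 6.** The points of the cdh topos of $\mathrm{Sch}^{fp}_X$ suffice to detect zero maps of abelian sheaves. Their stalk functors are $F\mapsto\operatorname{colim}F(T_\alpha)$ with $(T_\alpha)$ a cofiltered system of affine schemes in $\mathrm{Sch}^{fp}_X$ with limit $\mathrm{Spec}\,A$, $A$ a henselian valuation ring.

*Proof.* The site has finite limits and its topology is generated by finite covers, so Deligne's theorem gives enough points. A point is a functor $\tau$ from $\mathrm{Sch}_X^{fp}$ to sets that preserves finite limits and sends covers to jointly surjective families. Its stalk at $F$ is the colimit of $F(T)$ over the cofiltered category of pairs $(T,t)$, $t\in\tau(T)$. By Zariski covers, each $t\in \tau(T)$ lifts to an affine open, so the pairs with $T$ affine suffice. Let $\mathrm{Spec}\,A$ be their limit.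

We use the following principle. Given a cdh cover $\{U_j\to T_\alpha\}$ of some $T_\alpha$, the given element of $\tau(T_\alpha)$ lifts to some $\tau(U_j)$, so $\mathrm{Spec}\,A\to T_\alpha$ lifts to that $U_j$. Since elements of $A$ and finitely many relations among them live on some $T_\alpha$, we may apply this to the following covers.

*$A\ne0$.* The empty family covers $\emptyset$, so $\tau(\emptyset)=\emptyset$ and no $T_\alpha$ is empty.

*$A$ is local.* For $a\in A$ the cover $D(a)\cup D(1-a)$ shows that $a$ or $1-a$ is a unit.

*$A$ is a domain.* If $a$ is nilpotent on $T_\alpha$, then $\{V(a),\emptyset\}$ comes from an abstract blow-up square, as the complement of $V(a)$ is empty. So $a=0$ in $A$. If $ab=0$ on $T_\alpha$, then $V(b)\to T_\alpha$ is an isomorphism over $D(a)$, so $\{V(a),V(b)\}$ comes from an abstract blow-up square. So $a=0$ or $b=0$ in $A$.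

*$A$ is a valuation ring.* For $a,b\in A$ let $P=\{ay=bx\}\subset\mathbf P^1$, with homogeneous coordinates $[x:y]$. It is proper and an isomorphism off $V(a,b)$, so $\{P,V(a,b)\}$ is a cdh cover. A lift to $V(a,b)$ gives $a=b=0$. A lift to $P$ gives $[x:y]$ over the local ring $A$ with $x=1$ or $y=1$, that is, $b=ay$ or $a=bx$. So $a\mid b$ or $b\mid a$.

*$A$ is henselian.* Let $P\in A[x]$ be monic, $P(x_0)\in\mathfrak m$, $P'(x_0)\in A^\times$. Write $P(x)=P(x_0)+(x-x_0)g(x)$, so $g(x_0)=P'(x_0)$. The scheme $E=\mathrm{Spec}\,A[x]_{P'g}/(P)$ is étale. Over $V(P(x_0))$ the equation reads $(x-x_0)g(x)=0$ with $g(x)$ invertible, so $x=x_0$, where $P'g$ takes the unit value $P'(x_0)^2$. So $E$ maps isomorphically to $V(P(x_0))$ over that closed subscheme. All of this lives on some $T_\alpha$, and $\{E,D(P(x_0))\}$ comes from a Nisnevich square there. As $P(x_0)$ is not a unit in $A$, there is a lift to $E$: a root $y\in A$ of $P$ with $g(y)\in A^\times$. From $0=P(x_0)+(y-x_0)g(y)$ we get $y-x_0=-P(x_0)/g(y)\in\mathfrak m$. $\square$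

## 7. Galois descent with rational coefficients

**Homotopy fixed points.** Let $G$ be a finite group acting on an object $F$ of an idempotent complete $\mathbf Q$-linear stable $\infty$-category. The composite $F\to\mathrm{Coind}\,F\simeq\mathrm{Ind}\,F\to F$ of unit and counit is multiplication by $|G|$, so $F$ is, as an object with $G$-action, a retract of $\mathrm{Coind}\,F$, whose homotopy fixed points are $F$. Hence $F^{hG}$ is the retract of $F$ cut out by $\frac1{|G|}\sum_g g$. It is preserved by all exact functors. For spectra, $\pi_*(F^{hG})=(\pi_*F)^G$, because the higher cohomology of $G$ with rational coefficients vanishes. In particular $\pi_*(F^{hG})\to\pi_*F$ is injective.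

**Lemma 7.** Let $V$ be a valuation ring with fraction field $K$, $L/K$ finite normal, $G=\mathrm{Aut}(L/K)$, and $V'\subset L$ a $G$-stable $V$-subalgebra that is finite over $V$ and has fraction field $L$. Let $B$ be a qcqs $V$-scheme, $p:B'=B\otimes_VV'\to B$, and $E\in\mathrm{DM}(B)$. Then $E\simeq(p_*p^*E)^{hG}$.

*Proof.* **Step 1: $p$ is an $h$-cover.** $V'$ is finitely generated and torsion free over $V$, hence finite free of positive rank. So $p$ is finite, finitely presented and surjective, and an $h$-cover by Lemma 3.

**Step 2: $G\times B'\to B'\times_BB'$ is an $h$-cover.** This map is finite and finitely presented. By Lemma 3 only surjectivity is needed. As it is a base change of the corresponding map for $\mathrm{Spec}\,V$, we must show: two $V$-homomorphisms $\varphi,\psi:V'\to\Omega$ to an algebraically closed field (for the same structure map $V\to\Omega$) satisfy $\psi=\varphi\circ g$ for some $g\in G$.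

They agree on the invariants $V'^G$. The field $L^G/K$ is purely inseparable, so for $a\in V'^G$ some power $a^{\ell^m}$, with $\ell$ the characteristic exponent of $K$, lies in $K$ and is integral over $V$, hence lies in $V$. So $\varphi(a)^{\ell^m}=\psi(a)^{\ell^m}$. If $\ell>1$, then $\Omega$ has characteristic $\ell$, and in all cases $\varphi(a)=\psi(a)$.

That they differ by an element of $G$ is now Bourbaki, *Alg. comm.* V §2.2. Here is an argument. Let $a_1,\dots,a_r$ generate $V'$ over $V$ and let $T_1,\dots,T_r$ be variables fixed by $G$. The polynomial $\prod_{g}(Z-\sum_jg(a_j)T_j)$ has coefficients in $V'^G[T_1,\dots,T_r]$, so $\varphi$ and $\psi$ send it to the same polynomial. Therefore $\sum_j\psi(a_j)T_j$ is a root of $\prod_g(Z-\sum_j\varphi(g(a_j))T_j)$ in the domain $\Omega[T_1,\dots,T_r]$, and for some $g$ we have $\psi(a_j)=\varphi(g(a_j))$ for all $j$.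

**Step 3: descent.** Let $c\in\mathrm{DM}(B)$ be compact. By $h$-descent $F(T)=\mathrm{Map}(c_T,E_T)$ is an $h$-sheaf of rational spectra on $\mathrm{Sch}^{fp}_B$. Work with $h$-sheaves of $D(\mathbf Q)$-modules, and let $\mathbf Q[T]$ be the free one on $T$. It lies in the heart: it is the sheafification of a presheaf of $\mathbf Q$-vector spaces, and sheafification is $t$-exact. By Steps 1 and 2, in $h$-sheaves of sets $B$ is the quotient of $B'$ by $B'\times_BB'$, hence also the quotient of $B'$ by $G$. So $\mathbf Q[B]=\mathbf Q[B']_G$ in the heart, and this equals $\mathbf Q[B']_{hG}$ because $|G|$ is invertible. Mapping to $F$ gives $F(B)=F(B')^{hG}$, that is,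
$$\mathrm{Map}(c,E)=\mathrm{Map}(c,p_*p^*E)^{hG}=\mathrm{Map}(c,(p_*p^*E)^{hG}).$$
Since compact objects generate, $E\simeq(p_*p^*E)^{hG}$. $\square$

## 8. Admissible presheaves

We now fix the class of presheaves to which the local argument applies. For $X$ qcqs and $X$-schemes $Z,T$ write $Z_T=Z\times_XT$.

**Definition (admissible).** Let $Z\xrightarrow{q}S\xleftarrow{h}B$ be qcqs $X$-schemes, $c\in\mathrm{DM}(Z)$ compact and $E\in\mathrm{DM}(B)$. Consider on qcqs $X$-schemes $T$ the presheaf of spectra
$$H(T)=\mathrm{Map}_{\mathrm{DM}(Z_T)}\bigl(c_T,\ q_T^*h_{T*}E_T\bigr).\tag{3}$$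
A presheaf of spectra is admissible if it is a finite limit of presheaves (3) along maps natural in $T$. (This includes finite colimits, cofibres and shifts.)

All schemes $Z_T,S_T,B_T$ are qcqs. The restriction map for $r:T'\to T$ uses the exchange map $r^*h_{T*}E_T\to h_{T'*}E_{T'}$. These fit together coherently: the functors $h_T^*$ commute with pullback in $T$, so their right adjoints $h_{T*}$ form a lax-natural family, which sends the compatible family $(E_T)$ to a section $T\mapsto h_{T*}E_T$. One then applies $q_T^*$ and maps out of the compatible family $(c_T)$.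

As an example, $Z=S=B=X$, $c=\mathbf 1$, $E=\mathbf 1[j]$ gives $T\mapsto\mathrm{Map}(\mathbf 1_T,\mathbf 1_T[j])$, with $\pi_0H(T)=H^j(T)$. The general shape, with a pushforward followed by a pullback, is what the proof of Theorem B requires.

**Lemma 8.** Every admissible $H$

(i) restricts to a cdh sheaf on $\mathrm{Sch}^{fp}_X$;

(ii) is finitary: $H(\lim T_\alpha)=\operatorname{colim}H(T_\alpha)$ for cofiltered systems of qcqs $X$-schemes with affine transition maps;

(iii) satisfies $H(\mathrm{Spec}\,V)=H(\mathrm{Spec}\,V')^{hG}$ for $V\subset V'$ as in Lemma 7 and any $\mathrm{Spec}\,V\to X$.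

*Proof.* All three properties pass to finite limits. So let $H$ be as in (3), and put $A_T=h_{T*}E_T\in\mathrm{DM}(S_T)$.

(i) We use the criterion in (E). Clearly $H(\emptyset)=0$. If $r:T'\to T$ is étale, (F1) gives $A_{T'}=r^*A_T$. So on étale $T$-schemes $H$ is $T'\mapsto\mathrm{Map}(c_{T'},(q_T^*A_T)|_{Z_{T'}})$, which takes Nisnevich squares to cartesian squares by Nisnevich descent. Now consider an abstract blow-up square $T'\xrightarrow{p}T\xleftarrow{i}T_0$, $T'_0=p^{-1}(T_0)$, $w:T'_0\to T$, and denote base changes of $p,i,w$ by the same letters. On $B_T$ we have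
$$E_T\simeq p_*p^*E_T\times_{w_*w^*E_T}i_*i^*E_T.$$
Indeed, over the complement of $T_0$ the map $p$ is an isomorphism and the terms $w_*w^*E_T$, $i_*i^*E_T$ vanish. After $i^*$, (F3) turns $p_*p^*E_T\to w_*w^*E_T$ into an equivalence and $i_*i^*E_T$ into $i^*E_T$. So (F2) applies. Now apply $h_{T*}$, which gives $A_T=p_*A_{T'}\times_{w_*A_{T'_0}}i_*A_{T_0}$ on $S_T$. Apply $q_T^*$ and use (F3) to move it past $p_*,w_*,i_*$. Finally apply $\mathrm{Map}(c_T,-)$ and adjunction, which gives $H(T)=H(T')\times_{H(T'_0)}H(T_0)$.

(ii) Let $T=\lim T_\alpha$. First we show $A_T\simeq\operatorname{colim}_\alpha A_{T_\alpha}|_{S_T}$. By (F4) it suffices to map out of compact objects pulled back from a compact $c_\alpha$ on some $S_{T_\alpha}$. By adjunction and continuity on $B_T=\lim B_{T_\beta}$,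
$$\mathrm{Map}(c_\alpha,A_T)=\operatorname{colim}_\beta\mathrm{Map}_{B_{T_\beta}}(c_\alpha,E)=\operatorname{colim}_\beta\mathrm{Map}_{S_{T_\beta}}(c_\alpha,A_{T_\beta}).$$
On the other side, compactness and continuity on $S_T$ give
$$\mathrm{Map}\bigl(c_\alpha,\operatorname{colim}_\beta A_{T_\beta}|_{S_T}\bigr)=\operatorname{colim}_{\gamma\to\beta}\mathrm{Map}_{S_{T_\gamma}}\bigl(c_\alpha,A_{T_\beta}|_{S_{T_\gamma}}\bigr),$$
a colimit over (the opposite of) the category of arrows $\gamma\to\beta$ of the index category $I$. The diagonal $\beta\mapsto\mathrm{id}_\beta$ is cofinal for this colimit. Indeed, a map from $\mathrm{id}_\delta$ to $(\gamma\to\beta)$ is the same as a map $\delta\to\gamma$, so the relevant comma category is $I_{/\gamma}$, which has a terminal object. Restricting to the diagonal gives the previous colimit.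

Since $q_T^*$ preserves colimits, $q_T^*A_T=\operatorname{colim}_\beta(q_{T_\beta}^*A_{T_\beta})|_{Z_T}$. The same argument on $Z_T=\lim Z_{T_\gamma}$ with the compact object $c$ gives $H(T)=\operatorname{colim}_{\gamma\to\beta}\mathrm{Map}_{Z_{T_\gamma}}(c,(q_{T_\beta}^*A_{T_\beta})|_{Z_{T_\gamma}})=\operatorname{colim}_\beta H(T_\beta)$.

(iii) By Lemma 7 on $B_V$, $E_V=(p_*p^*E_V)^{hG}$. Apply $h_{V*}$, then $q_V^*$, then $\mathrm{Map}(c_V,-)$. All are exact, so they commute with $(-)^{hG}$, and $q_V^*p_*=p_*q_{V'}^*$ by (F3). The result is $H(V)=H(V')^{hG}$. $\square$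

## 9. Composites of $d+1$ locally zero maps

**Lemma 9.** Let $X$, $Y$, $d$ be as in Theorem B and let $H_0\xrightarrow{\varphi_0}H_1\to\cdots\xrightarrow{\varphi_d}H_{d+1}$ be maps of admissible presheaves such that $\pi_*\varphi_j(T)=0$ whenever $T\to X$ factors through $Y$. Then $\varphi_d\circ\cdots\circ\varphi_0$ is zero on $\pi_*H_0(X)$.

*Proof.* **Step 1: each $\varphi:H\to H'$ in the chain is zero on cdh homotopy sheaves.** By Lemma 6 and finitarity it suffices that $\pi_*H(V)\to\pi_*H'(V)$ is zero for every henselian valuation ring $V$ over $X$. Let $x\in\pi_*H(V)$.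

Write $Y=\lim Y_i$ with $Y_i$ finitely presented over $X$ and affine transition maps (Stacks, Tag 09MV). Each $Y_i\to X$ is a $v$-cover since $Y\to X$ is. As $\mathrm{Spec}\,V\times_XY$ maps to $Y$, the element $\varphi(x)$ dies on it. By finitarity it dies on some $\mathrm{Spec}\,V\times_XY_i$, a finitely presented $v$-cover of $\mathrm{Spec}\,V$.

Let $K=\mathrm{Frac}\,V$ and let $\bar V$ be the integral closure of $V$ in an algebraic closure $\bar K$. As $V$ is henselian, $\bar V$ is a valuation ring, with fraction field $\bar K$. By Lemma 5, applied to the base change to $\bar V$, there is a map $\mathrm{Spec}\,\bar V\to\mathrm{Spec}\,V\times_XY_i$ over $V$. So $\varphi(x)$ dies on $\bar V$. As $\bar V$ is the union of its finite $V$-subalgebras, $\varphi(x)$ dies on one of them, say $V_0$.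

Choose a finite normal $L/K$ in $\bar K$ containing $V_0$. Let $V'$ be generated over $V$ by all conjugates under $G=\mathrm{Aut}(L/K)$ of finitely many generators of $V_0$ and of finitely many elements of $\bar V\cap L$ that generate $L$ over $K$. (Such elements exist: every element of $L$ becomes integral over $V$ after multiplication by a nonzero element of $V$.) Then $V'$ is as in Lemma 7, and $\varphi(x)$ dies on $V'$. By Lemma 8(iii) $\pi_*H'(V)\to\pi_*H'(V')$ is injective, so $\varphi(x)=0$.

**Step 2: a filtration of length $d+1$.** For a cdh sheaf of spectra $F$ on $\mathrm{Sch}_X^{fp}$ let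
$$\mathrm{Fil}^s\pi_qF(X)=\mathrm{im}\bigl(\pi_q\Gamma(X,\tau_{\ge q+s}F)\to\pi_qF(X)\bigr).$$
$\mathrm{Fil}^0$ is everything, because sections of a $(q-1)$-truncated sheaf are $(q-1)$-truncated, so $\pi_q\Gamma(X,\tau_{\le q-1}F)=0$.

$\mathrm{Fil}^{d+1}=0$. Let $F'$ be $m$-connective and $q<m-d$. For $N$ large, $\pi_q\Gamma(X,F')=\pi_{q+N}\Gamma(X,\Omega^\infty\Sigma^NF')$, and $\Omega^\infty\Sigma^NF'$ is an $(m+N)$-connective pointed object of the cdh $\infty$-topos. By (E) the homotopy dimension is $\le d$, so its global sections are $(m+N-d)$-connective, and $\pi_q\Gamma(X,F')=0$. Take $F'=\tau_{\ge q+d+1}F$, $m=q+d+1$.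

**Step 3: locally zero maps raise the filtration.** Let $\varphi:F\to F'$ be zero on homotopy sheaves, and $r=q+s$. The composite $\tau_{\ge r}F\to\tau_{\ge r}F'\to\Sigma^r\pi_rF'$ factors through $\Sigma^r\pi_rF\to\Sigma^r\pi_rF'$, which is zero. So $\tau_{\ge r}F\to\tau_{\ge r}F'$ lifts to $\tau_{\ge r+1}F'$, and $\varphi(\mathrm{Fil}^s)\subset\mathrm{Fil}^{s+1}$. By Lemma 8(i) and Step 1 this applies to each $\varphi_j$. The composite of $d+1$ of them maps $\mathrm{Fil}^0=\pi_qH_0(X)$ into $\mathrm{Fil}^{d+1}=0$. $\square$

The number $d+1$ cannot be lowered to $d$ in Lemma 9. Take $C^d$, which is noetherian of dimension $d$, the cover $\mathbf A^d\to C^d$, $H_j(T)=\mathrm{Map}(\mathbf 1_T,\mathbf 1_T[j])$, and $\varphi_j$ the composition with $e_{j+1}[j]$. Each $\varphi_j$ vanishes on schemes over $\mathbf A^d$ by Lemma 4(a), and the composite of the $d$ maps $\varphi_0,\dots,\varphi_{d-1}$ sends $\mathrm{id}$ to $\varepsilon'_d\neq0$.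

## 10. Proof of Theorem B

Let $B_n$ be the $(n+1)$-fold fibre product of $Y_1$ over $X_1$, with $h_n:B_n\to X_1$; so $B_0=Y_1$ and $h_0=f_1$. Let $\mathcal F:\mathrm{DM}(X_1)\to\lim_\Delta\mathrm{DM}(B_n)$ be the canonical functor. Its right adjoint is $\mathcal G(E_\bullet)=\lim_nh_{n*}E_n$.

**Definition (phantom).** A map in $\mathrm{DM}(S)$, $S$ qcqs, is phantom if it is zero on $\pi_*\mathrm{Map}(c,-)$ for all compact $c$.

Zero maps are phantom. Two properties will be used.

*Pullbacks preserve phantoms.* Let $A\to A'$ be phantom, and write $A=\operatorname{colim}c_\alpha$, filtered with $c_\alpha$ compact. A map from a compact object to $g^*A=\operatorname{colim}g^*c_\alpha$ factors through some $g^*c_\alpha$, and $g^*(c_\alpha\to A\to A')=0$.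

*A tower whose $N$-fold transition maps (some fixed $N$) are phantom has zero limit.* For compact $c$ the towers $\pi_*\mathrm{Map}(c,-)$ have zero $N$-fold transition maps, so their $\lim$ and $\lim^1$ vanish. By the Milnor sequence $\mathrm{Map}(c,\lim)=0$.

**Step 1: $\mathcal F$ is conservative.** Suppose $\mathcal F(M)=0$, so $f_1^*M=0$. Let $c\in\mathrm{DM}(X_1)$ be compact. The presheaf $H(T)=\mathrm{Map}(c_T,M_T)$ on $X_{1,T}=X_1\times_XT$ is admissible ($Z=S=B=X_1$). If $T\to X$ factors through $Y$, then $X_{1,T}\to X_1$ factors through $Y_1$, so $M_T=0$ and $H(T)=0$. So Lemma 9 applies with all $\varphi_j=\mathrm{id}_H$, and gives $\pi_*\mathrm{Map}(c,M)=\pi_*H(X)=0$. Hence $M=0$.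

**Step 2: reduction to the counit.** It suffices to show that the counit $\mathcal F\mathcal G\to\mathrm{id}$ is an equivalence. By the triangle identity $\mathcal F(\text{unit})$ is then an equivalence, hence so is the unit by Step 1. Fix $E_\bullet\in\lim_\Delta\mathrm{DM}(B_n)$ for the rest of the proof.

**Step 3: truncated totalizations in families.** The functor $f_1^*$ does not commute with infinite limits, so we work with finite truncations and keep track of the error. For a qcqs $X$-scheme $T$ let $A^n_T=h_{n,T*}E_{n,T}\in\mathrm{DM}(X_{1,T})$, a cosimplicial object, and $D_n(T)=\mathrm{Tot}_nA_T^\bullet$. By (1) this is a limit over the finite poset of nonempty $J\subset[n]$. Put $D_n=D_n(X)$ and $D=\lim_nD_n=\mathcal G(E_\bullet)$. Let $D_n^Y(T)\in\mathrm{DM}(Y_{1,T})$ be the analogous object for the base change of $f_1$ and $E_\bullet$ along $Y_1\to X_1$. There are exchange maps $f_{1,T}^*D_n(T)\to D_n^Y(T)$.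

**Step 4: the split situation.** Suppose $T\to X$ factors through $Y$. Then $Y_{1,T}=Y\times_XX_{1,T}\to X_{1,T}$ has a section. Hence Čech descent holds along it, and $E_{\bullet,T}$ is the family of pullbacks of some $E_T\in\mathrm{DM}(X_{1,T})$. So $A_T^n=h_{n,T*}h_{n,T}^*E_T$, and Lemma 1 applies to the functor $\Phi$ sending $h:W\to X_{1,T}$ to $h_*h^*E_T$. With $K_n(T)=\mathrm{cofib}(E_T\to D_n(T))$ it says
$$K_{n+1}(T)\to K_n(T)\ \text{is zero},\qquad\text{hence}\quad E_T\simeq\lim_nD_n(T).\tag{4}$$
The base change of a split map is split, so the same holds for $D^Y_n(T)$, with augmentation from $f_{1,T}^*E_T$ and cofibres $K_n^Y(T)$.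

**Step 5: $f_1^*D\simeq\lim_nf_1^*D_n$.** For $c\in\mathrm{DM}(X_1)$ compact and $m\ge n$ let
$$W_{n,m}(T)=\mathrm{Map}\bigl(c_T,\mathrm{fib}(D_m(T)\to D_n(T))\bigr),$$
which is admissible: a finite limit of presheaves (3) with $Z=S=X_1$ and $B=B_j$. We claim that $W_{n+2,m+2}(T)\to W_{n,m}(T)$ is zero on $\pi_*$ if $T$ factors through $Y$. There $\mathrm{fib}(D_m(T)\to D_n(T))=\mathrm{fib}(K_m(T)\to K_n(T))$. Take a class in $\pi_qW_{n+2,m+2}(T)$. Its image in $\pi_qW_{n+1,m+1}(T)$ goes to zero in $\pi_q\mathrm{Map}(c_T,K_{m+1}(T))$, because $K_{m+2}\to K_{m+1}$ is zero. So this image comes from $\pi_{q+1}\mathrm{Map}(c_T,K_{n+1}(T))$, and it dies in $\pi_qW_{n,m}(T)$ because $K_{n+1}\to K_n$ is zero.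

Put $N=2(d+1)$. Lemma 9, applied to the $d+1$ maps $W_{n+2j+2,m+2j+2}\to W_{n+2j,m+2j}$ for $j=d,\dots,0$, shows that $W_{n+N,m+N}(X)\to W_{n,m}(X)$ is zero on $\pi_*$. Now let $m$ vary. We have $\mathrm{Map}(c,\mathrm{fib}(D\to D_n))=\lim_mW_{n,m}(X)$, and its homotopy groups are extensions of $\lim_m$ by $\lim^1_m$ of those of $W_{n,m}(X)$. The map from level $n+N$ to level $n$ is zero on both parts, so the map from level $n+2N$ to level $n$ is zero. Thus $\mathrm{fib}(D\to D_{n+2N})\to\mathrm{fib}(D\to D_n)$ is phantom, and so is its pullback by $f_1$. Hence $\lim_nf_1^*\mathrm{fib}(D\to D_n)=0$, which is the claim.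

**Step 6: $\lim_nf_1^*D_n\simeq\lim_nD_n^Y(X)$.** Let $\kappa^{(n)}_T=\mathrm{cofib}(f_{1,T}^*D_n(T)\to D_n^Y(T))$. For $c\in\mathrm{DM}(Y_1)$ compact, $H^{(n)}(T)=\mathrm{Map}(c_T,\kappa_T^{(n)})$ is admissible: for the source use $(Z,S,B)=(Y_1,X_1,B_j)$ with $q=f_1$, for the target $(Y_1,Y_1,B_j\times_{X_1}Y_1)$ with $q=\mathrm{id}$. If $T$ factors through $Y$, the two augmentations from $f_{1,T}^*E_T$ match, so $\kappa_T^{(n)}=\mathrm{cofib}(f_{1,T}^*K_n(T)\to K_n^Y(T))$. We claim that $\kappa_T^{(n+2)}\to\kappa_T^{(n)}$ is phantom. A map from a compact object to $\kappa_T^{(n+2)}$ becomes zero in $\Sigma f_{1,T}^*K_{n+1}(T)$ by (4), so its image in $\kappa_T^{(n+1)}$ lifts to $K_{n+1}^Y(T)$, and this lift dies in $K_n^Y(T)$. By Lemma 9, $\kappa_X^{(n+N)}\to\kappa_X^{(n)}$ is phantom with $N=2(d+1)$ as before. So $\lim_n\kappa_X^{(n)}=0$.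

**Step 7: identification with the counit.** The base change of $f_1$ along $Y_1\to X_1$ is $\mathrm{pr}_2:Y_1\times_{X_1}Y_1\to Y_1$, with the restricted datum in degree $0$ equal to $\mathrm{pr}_1^*E_0$. It has the diagonal section $\Delta$, so by the argument for (4) the restricted datum is the family of pullbacks of $\Delta^*\mathrm{pr}_1^*E_0=E_0$, and $E_0\simeq\lim_nD_n^Y(X)$. The inverse equivalence is
$$\lim_nD_n^Y(X)\to D_0^Y(X)=\mathrm{pr}_{2*}\mathrm{pr}_1^*E_0\to\Delta^*\mathrm{pr}_1^*E_0=E_0,$$
since its composite with the augmentation $E_0\to\mathrm{pr}_{2*}\mathrm{pr}_2^*E_0\simeq\mathrm{pr}_{2*}\mathrm{pr}_1^*E_0$ is the identity: the gluing isomorphism restricts to the identity on the diagonal. Together with Steps 5 and 6, the composite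
$$f_1^*D\to f_1^*f_{1*}E_0\to\mathrm{pr}_{2*}\mathrm{pr}_1^*E_0\to E_0$$
is an equivalence. The middle map is adjoint to $\mathrm{pr}_1^*$ of the counit $f_1^*f_{1*}E_0\to E_0$. The last map restricts along $\Delta$, so the last two maps compose to the counit of $(f_1^*,f_{1*})$. Hence the displayed map is the degree-$0$ component of $\mathcal F\mathcal G(E_\bullet)\to E_\bullet$. The component in degree $n$ is the pullback of it along any of the maps $B_n\to B_0$, so it is an equivalence too. This proves Theorem B. $\blacksquare$

## 11. Arc-covers of noetherian schemes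

Corollary C follows from Theorem B, applied with $d$ the Krull dimension, and the next lemma. Its noetherian hypothesis excludes the example of Section 2.

**Lemma 10.** An arc-cover $f:Y\to X$ with $X$ a noetherian scheme and $Y$ a qcqs scheme is a $v$-cover.

*Proof.* Let $\mathrm{Spec}\,V\to X$ be given.

**Step 1: reduction to finite type.** Localizing around the image of the closed point, we may take $X=\mathrm{Spec}\,A$. Replacing $Y$ by the disjoint union of a finite affine open cover, which keeps the arc-cover property, we may take $Y=\mathrm{Spec}\,B$. Write $Y=\lim Y_i$, $Y_i=\mathrm{Spec}\,B_i$, over the finitely generated subalgebras $B_i\subset B$. Each $Y_i\to X$ is an arc-cover of finite type.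

**Step 2: flattening.** We show that each $Y_i\to X$ has the $v$-lifting property for $\mathrm{Spec}\,V\to X$, by making it flat. Let $A'=\mathrm{im}(A\to V)$, a noetherian domain, and $Y'=Y_i\times_X\mathrm{Spec}\,A'$. By generic flatness and Raynaud–Gruson (Thm. 5.2.2) there are a nonempty open $U\subset\mathrm{Spec}\,A'$ and a $U$-admissible blow-up $P\to\mathrm{Spec}\,A'$, with $P$ integral, such that the strict transform $\tilde Y$, the schematic closure of $Y'_U$ in $Y'\times_{A'}P$, is flat over $P$. The generic point of $\mathrm{Spec}\,V$ maps to the generic point of $\mathrm{Spec}\,A'$, which lies in $U$. So by properness $\mathrm{Spec}\,V$ lifts to $P$. Let $z\in P$ be the image of the closed point.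

**Step 3: $z$ is in the image of $\tilde Y$.** Here the arc-cover hypothesis enters. Choose a valuation ring $R$ of the function field of $P$, of rank $\le1$, that dominates $\mathcal O_{P,z}$: the function field itself if $z$ is generic, a discrete valuation ring otherwise (EGA II 7.1.7). As $Y_i\to X$ is an arc-cover, there are $R\hookrightarrow R'$ and a lift $\mathrm{Spec}\,R'\to Y_i\times_XP=Y'\times_{A'}P$ over $P$. Its generic point lies over the generic point of $P$, hence in $Y'_U$. So the ideal of $\tilde Y$ pulls back to zero in $\mathrm{Frac}\,R'$, hence to zero in $R'$, and the lift factors through $\tilde Y$. The closed point of $\mathrm{Spec}\,R'$ lies over $z$.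

**Step 4: going down along a flat map.** By Step 3, $\tilde Y\times_P\mathrm{Spec}\,V\to\mathrm{Spec}\,V$ is flat and has a point $y'$ over the closed point. The local ring at $y'$ is faithfully flat over $V$, so it has a prime over $(0)$. The quotient by that prime is a local domain that contains $V$ and dominates it. A valuation ring $W$ dominating this quotient is an extension of $V$ with a lift $\mathrm{Spec}\,W\to Y_i$. Since $V$ was arbitrary, $Y_i\to X$ is a $v$-cover.

**Step 5: from the $Y_i$ to $Y$.** Let $\bar V$ be a valuation ring of an algebraic closure of $\mathrm{Frac}\,V$ dominating $V$. By Lemma 5 there is for each $i$ a point $y_i\in Y_i(\bar V)$ over $\mathrm{Spec}\,\bar V\to X$. These need not be compatible. Choose an ultrafilter on the directed index set that contains all sets $\{j\ge i\}$, and let $W$ be the ultraproduct of copies of $\bar V$ along it. By Łoś's theorem $W$ is a valuation ring, and the diagonal map $\bar V\to W$ is injective and local. So $V\hookrightarrow W$ is an extension. For each $i$ the points $y_j$ with $j\ge i$ have images in $Y_i(\bar V)$, and the family of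 these images defines an $A$-algebra map $B_i\to W$. These maps are compatible in $i$, so they give $B=\operatorname{colim}B_i\to W$, a lift $\mathrm{Spec}\,W\to Y$. $\square$

## 12. Valuation rings of infinite rank, and the algebraically closed point again

Some finiteness hypothesis is needed in Theorem B, by Theorem A. Finite valuative dimension is not a necessary condition. Let $X=\mathrm{Spec}\,V$ with $V$ a valuation ring of arbitrary (possibly infinite) rank and algebraically closed fraction field. Then the conclusion of Theorem B holds for $X$: for every $v$-cover $Y\to X$ with $Y$ a qcqs scheme and every qcqs $X$-scheme $X_1$, $\mathrm{DM}^*_{\mathbf Q}$ satisfies Čech descent along $Y\times_XX_1\to X_1$.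

The finiteness of $d$ entered the proof only through Lemma 9, and here a single $\varphi:H\to H'$ as in that lemma is already zero on $\pi_*H(X)$. Indeed, let $x\in\pi_*H(X)$ and write $Y=\lim Y_i$ as before. The element $\varphi(x)$ dies on $Y$, hence on some $Y_i$ by finitarity. The finitely presented $v$-cover $Y_i\to X$ has a section by Lemma 5, so $\varphi(x)=0$. The rest of Section 10 goes through unchanged, with $N=2$.

For $V=k$ an algebraically closed field this is the situation of Section 1: a nonempty qcqs $k$-scheme $Y$ is a $v$-cover of $\mathrm{Spec}\,k$. (Given $k\to V$, the base change $Y_V\to\mathrm{Spec}\,V$ is flat with nonempty special fibre, so Step 4 of Lemma 10 applies to it.) So the fully faithful functor of Proposition 2 is an equivalence.
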